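# A norm on $c_0\oplus\ell_1$ that puts $\ell_\infty$ isometrically in the dual and admits no norm-one projection onto a copy of $\ell_1$

Scalars are real or complex throughout. For a scalar $s\ne0$ we write $\operatorname{sgn}s=s/|s|$. Inner products are linear in the first variable. "Subspace" means closed linear subspace, except where we say "linear subspace". The pairing of $a\in\ell_1$ with $b\in\ell_\infty$ is $\langle a,b\rangle=\sum_n a_nb_n$.

## 1. The space $X_\delta$

Fix $\delta>0$. Put $Z_0=c_0(\mathbb N\times\mathbb N)$ and $H=\ell_2(\mathbb N\times\mathbb N)$, and define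
$$U:Z_0\oplus\ell_1\to H,\qquad U(z,a)=\bigl(2^{-(n+m)/2}\,(z(n,m)-a_n)\bigr)_{n,m\ge1}.$$
Think of $z$ as an infinite matrix and of $a$ as a sequence that prescribes, for each row $n$, a constant value $a_n$. The operator $U$ measures how far row $n$ of $z$ is from being constantly $a_n$. A row of $z$ tends to $0$, so it can agree with $a_n\neq0$ on as long an initial stretch as we like, but never on the whole row.

**The space $X_\delta$.** Let $X=X_\delta$ be the vector space $Z_0\oplus\ell_1$ with the norm
$$\|(z,a)\|=\max(\|z\|_\infty,\|a\|_1)+\delta\|U(z,a)\|_H .$$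

Since $\sum_{n,m\ge1}2^{-n-m}=1$ and $|z(n,m)-a_n|\le\|z\|_\infty+\|a\|_\infty$, we have $\|U(z,a)\|_H\le\|z\|_\infty+\|a\|_\infty\le 2\max(\|z\|_\infty,\|a\|_1)$. Hence
$$\max(\|z\|_\infty,\|a\|_1)\le\|(z,a)\|\le(1+2\delta)\max(\|z\|_\infty,\|a\|_1).\tag{1}$$
So the norm is equivalent to that of $c_0\oplus_\infty\ell_1$, with isomorphism constant $1+2\delta$ (recall that $c_0(\mathbb N\times\mathbb N)$ is isometric to $c_0$), and $X$ is a separable Banach space.

Two properties of $U$ will be used all the time.

**$U$ is injective.** If $U(z,a)=0$, then $z(n,m)=a_n$ for all $n,m$. Fix $n$ and let $m\to\infty$: since $z\in c_0(\mathbb N\times\mathbb N)$, the left side tends to $0$, so $a_n=0$. This holds for all $n$, so $a=0$ and then $z=0$.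

**$U(Z)$ is dense in $H$, where $Z=\{(z,0):z\in Z_0\}$.** On $Z$ the operator $U$ multiplies the entry $(n,m)$ by the nonzero number $2^{-(n+m)/2}$. So $U(Z)$ contains all finitely supported vectors.

**Example.** Take $x_{n,k}=(\mathbf 1_{\{n\}\times\{1,\dots,k\}},\,e_n)$: row $n$ equals $1$ up to place $k$, then $0$. The entries of $U x_{n,k}$ vanish outside row $n$ and at the places $(n,m)$ with $m\le k$; at $(n,m)$ with $m>k$ the entry is $-2^{-(n+m)/2}$. Thus
$$\|x_{n,k}\|=1+\delta\Bigl(\sum_{m>k}2^{-n-m}\Bigr)^{1/2}\longrightarrow 1\quad(k\to\infty).\tag{2}$$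
Compare this with $(0,e_n)$, whose norm is $1+\delta\bigl(\sum_{m\ge1}2^{-n-m}\bigr)^{1/2}=1+\delta2^{-n/2}$.

## 2. The copy of $\ell_\infty$ in $X_\delta^*$, and norm-one projections onto $\ell_1$

Let $q:X\to\ell_1$, $q(z,a)=a$. Its kernel is $Z$, which is isomorphic to $c_0$.

**Claim.** $q^*:\ell_\infty\to X^*$ is an isometric embedding.

By (1), $\|q\|\le1$, so $\|q^*b\|\le\|b\|_\infty$. Conversely $(q^*b)(x_{n,k})=\langle e_n,b\rangle=b_n$, so $\|q^*b\|\ge|b_n|/\|x_{n,k}\|$. Let $k\to\infty$ and use (2): $\|q^*b\|\ge|b_n|$ for every $n$. This proves the claim.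

Here is what the space is for. A subspace $Y\subseteq X$ is **$1$-complemented** if there is a bounded linear projection $P:X\to X$ onto $Y$ with $\|P\|\le1$. A classical result of Bessaga and Pełczyński says that $X^*$ has a subspace *isomorphic* to $\ell_\infty$ if and only if $X$ contains a complemented subspace *isomorphic* to $\ell_1$. Suppose we strengthen the hypothesis to an *isometric* copy of $\ell_\infty$. An isometric copy of $\ell_\infty$ in $X^*$ does not in general imply an isometric copy of $\ell_1$ in $X$, so one asks for less. The question, from Marek Cúth and Michal Johanis, "Isometric embedding of $\ell_1$ into Lipschitz-free spaces and $\ell_\infty$ into their duals", arXiv:1604.04131 (2016), is: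

> Let $X$ be a (separable) Banach space such that $X^*$ has a subspace isometric to $\ell_\infty$. Does $X$ contain a $1$-complemented subspace isomorphic to $\ell_1$?

There are two versions: (a) arbitrary $X$, (b) separable $X$. A separable counterexample answers both, and $X_\delta$ is one.

**Theorem 1 (answers (a) and (b), both negatively).** $X_\delta^*$ contains an isometric copy of $\ell_\infty$, but $X_\delta$ has no $1$-complemented subspace isomorphic to $\ell_1$. More strongly, every infinite-dimensional $1$-complemented subspace of $X_\delta$ contains a subspace isomorphic to $c_0$. Moreover, $X_\delta$ is separable and is $(1+2\delta)$-isomorphic to $c_0\oplus_\infty\ell_1$, with $\delta>0$ arbitrary.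

The first assertion is the Claim, and the last sentence was proved in Section 1. The statement on $1$-complemented subspaces is proved in Sections 5–7.

**Three cases by hand.** For $X=\ell_1$ we have $X^*=\ell_\infty$, and the identity is the required projection. For $X=c_0\oplus_\infty\ell_1$, which is $X_\delta$ with $\delta=0$, the map $q^*$ is again isometric, and $(z,a)\mapsto(0,a)$ is a norm-one projection onto an isometric copy of $\ell_1$. So the answer is "yes" for both.

For $\delta>0$, try the natural projections in $X_\delta$: for $N\ge1$ let $R_N(z,a)=(0,a')$, where $a'_n=a_n$ for $n\ge N$ and $a'_n=0$ otherwise. Then $\|U(0,a')\|_H^2=\sum_{n\ge N}2^{-n}|a_n|^2\le2^{-N}\|a'\|_1^2$, so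
$$\|R_N(z,a)\|\le(1+\delta2^{-N/2})\|a'\|_1\le(1+\delta2^{-N/2})\|(z,a)\|.$$
On the other hand $R_Nx_{N,k}=(0,e_N)$ has norm $1+\delta2^{-N/2}$, while $\|x_{N,k}\|\to1$. So $\|R_N\|=1+\delta2^{-N/2}$ exactly: as close to $1$ as we please, never equal to $1$.

## 3. Lifting the basis of $\ell_1$: constant $1+\varepsilon$ always, constant $1$ exactly when norms are attained

The first thing to try towards a positive answer is to find a quotient map $q$ onto $\ell_1$ and lift the unit vectors $e_n$ through it. This gives the following sharp positive statement. By $X^*\supseteq\ell_\infty$ (or $c_0$) isometrically we mean that $X^*$ has a subspace isometric to it.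

**Theorem 2 (every Banach space $X$).** The following are equivalent: (i) $X^*\supseteq\ell_\infty$ isometrically; (ii) $X^*\supseteq c_0$ isometrically; (iii) there is a contraction $q:X\to\ell_1$ with $q^*$ isometric. In this case, for every sequence $\epsilon_n>0$ with $\sup_n\epsilon_n<\infty$ there are $x_n\in X$ with
$$\sum|a_n|\le\Bigl\|\sum a_nx_n\Bigr\|\le\sum(1+\epsilon_n)|a_n|\qquad(a\in\ell_1),$$
and a projection onto $\overline{\operatorname{span}}\{x_n\}$ of norm $\le\sup_n(1+\epsilon_n)$.

So "$(1+\varepsilon)$-complemented and $(1+\varepsilon)$-isomorphic to $\ell_1$, for every $\varepsilon>0$" always holds. By Theorem 1 the value $\varepsilon=0$ cannot be reached in general, even for the complementation constant alone.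

**Proof.** (i)⇒(ii) holds because $c_0\subseteq\ell_\infty$, and (iii)⇒(i) because $q^*(\ell_\infty)$ is an isometric copy of $\ell_\infty$.

**(ii)⇒(iii).** The aim is to assemble $q$ from its coordinates. Let $f_n\in X^*$ be the images of the unit vectors of $c_0$. Given $x$ and $N$, choose unimodular $\theta_n$ with $\theta_nf_n(x)=|f_n(x)|$. Then
$$\sum_{n\le N}|f_n(x)|=\Bigl|\sum_{n\le N}\theta_nf_n(x)\Bigr|\le\Bigl\|\sum_{n\le N}\theta_nf_n\Bigr\|\|x\|=\|x\|.\tag{3}$$
So $qx=(f_n(x))_n$ defines a contraction $X\to\ell_1$, and $\|q^*b\|\le\|b\|_\infty$ for $b\in\ell_\infty$. For the lower bound fix $n$ and set $c_n=b_n$, $c_k=-b_k$ for $k\ne n$. Then $q^*b+q^*c=2b_nf_n$ and $\|c\|_\infty=\|b\|_\infty$, so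
$$2|b_n|=\|q^*b+q^*c\|\le\|q^*b\|+\|b\|_\infty .$$
The supremum over $n$ gives $2\|b\|_\infty\le\|q^*b\|+\|b\|_\infty$, that is, $\|q^*b\|\ge\|b\|_\infty$.

**Lifting vectors.** We show that $q$ maps the open unit ball $B$ of $X$ onto the open unit ball of $\ell_1$. It maps into it because $\|q\|\le 1$. If $v\in\ell_1$ is not in $\overline{q(B)}$, a convex balanced closed set, then Hahn–Banach gives $b\in\ell_\infty$ with $|\langle v,b\rangle|>\sup_{x\in B}|\langle qx,b\rangle|=\|q^*b\|=\|b\|_\infty$, so $\|v\|_1>1$. Thus $\overline{q(B)}$ contains the closed unit ball of $\ell_1$. By scaling: if $\|v\|_1\le r$ with $r>0$ and $s>0$, there is $w\in X$ with $\|w\|<r$ and $\|v-qw\|_1<s$.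

Now let $0<\|v\|_1<1$, and choose $s_k>0$ with $\|v\|_1+\sum_{k\ge1}s_k<1$. Pick $w_0$ with $\|w_0\|<\|v\|_1$ and $\|v-qw_0\|_1<s_1$. Inductively pick $w_k$ with $\|w_k\|<s_k$ and $\|v-qw_0-\dots-qw_k\|_1<s_{k+1}$. The series $w=\sum w_k$ converges absolutely, $\|w\|<1$ and $qw=v$. (For $v=0$ take $w=0$.)

**The projection.** Since $\|e_n/(1+\epsilon_n)\|_1<1$, there are $x_n\in X$ with $qx_n=e_n$ and $\|x_n\|<1+\epsilon_n$. Put $La=\sum a_nx_n$ for $a\in\ell_1$; the series converges absolutely because $\sup\epsilon_n<\infty$. Then $qL=\mathrm{id}$, and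
$$\|a\|_1=\|qLa\|_1\le\|La\|\le\sum(1+\epsilon_n)|a_n|.$$
In particular $L$ is an isomorphism onto its image, so $L(\ell_1)$ is closed and equals $\overline{\operatorname{span}}\{x_n\}$. Since $(Lq)^2=L(qL)q=Lq$ and $q$ is onto, $Lq$ is a projection onto $L(\ell_1)$, and $\|Lq\|\le\|L\|\le\sup_n(1+\epsilon_n)$. $\blacksquare$

Where does this stop short of $\varepsilon=0$? At the choice of $x_n$: we would need $qx_n=e_n$ with $\|x_n\|=1$, so the functional $q^*e_n$ would have to attain its norm. Recall that $f\in X^*$ is **norm-attaining** if $|f(x)|=\|f\|$ for some $x$ with $\|x\|=1$. For instance, $b=(1-\tfrac1n)_n\in\ell_\infty=\ell_1^*$ has norm $1$ and does not attain it, because $|\sum(1-\tfrac1n)a_n|<\sum|a_n|$ for $a\ne0$. A sequence $(f_n)$ is **isometrically equivalent to the $c_0$-basis** if $\|\sum_{n\le N}t_nf_n\|=\max_{n\le N}|t_n|$ for all scalars $t_n$ and all $N$; the coordinate functionals in $\ell_1^*$ are an example. Norm attainment is the only obstruction if we insist on an isometric copy.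

**Theorem 3.** A Banach space $X$ has a $1$-complemented subspace *isometric* to $\ell_1$ if and only if $X^*$ contains a sequence $(f_n)$ isometrically equivalent to the $c_0$-basis with every $f_n$ norm-attaining.

**Proof.** *Sufficiency.* Choose $x_n$ with $\|x_n\|=1$ and $|f_n(x_n)|=1$; after multiplying by a unimodular scalar, $f_n(x_n)=1$. Let $q=(f_n)_n$, a contraction into $\ell_1$ by (3). From $\sum_k|f_k(x_n)|\le\|x_n\|=1$ and $f_n(x_n)=1$ we get $f_k(x_n)=0$ for $k\neq n$, so $qx_n=e_n$. With $La=\sum a_nx_n$ we have $qL=\mathrm{id}$ and $\|a\|_1=\|qLa\|_1\le\|La\|\le\|a\|_1$. So $L$ is an isometry, and $Lq$ is a projection onto $L(\ell_1)$ with $\|Lq\|\le1$.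

*Necessity.* Let $j:\ell_1\to X$ be an isometry onto the range of a projection $P$ with $\|P\|\le1$. Put $q=j^{-1}P$ and $f_n=q^*e_n^*$, where $e_n^*$ is the $n$-th coordinate functional. Then $\|q\|\le1$ and $qj=\mathrm{id}$, because $Pj=j$. For $b\in c_0$,
$$\|b\|_\infty\ge\|q^*b\|\ge\|j^*q^*b\|=\|(qj)^*b\|=\|b\|_\infty ,$$
so $(f_n)$ is isometrically equivalent to the $c_0$-basis. Finally $f_n(je_n)=e_n^*(qje_n)=1$ and $\|je_n\|=1$. $\blacksquare$

**The functionals $q^*b$ on $X_\delta$.** For the $q$ of Section 2 the obstruction is total: *no $q^*b$ with $b\neq0$ attains its norm*. Indeed, suppose $\|(z,a)\|=1$ and $|\langle a,b\rangle|=\|b\|_\infty$. Then $\|a\|_1\ge1$, so $1=\|(z,a)\|\ge1+\delta\|U(z,a)\|_H$, which forces $U(z,a)=0$, hence $(z,a)=0$, a contradiction.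

This is not yet a proof of Theorem 1, for two reasons. $X_\delta^*$ might contain other isometric $c_0$-sequences. More seriously, the question asks only for a $1$-complemented *isomorphic* copy of $\ell_1$, and such a copy need not produce isometric $c_0$-sequences in the dual at all. The next section exhibits this.

## 4. A $1$-complemented copy of $\ell_1$ in a space with strictly convex dual

A norm is **strictly convex** if $\|b\|=\|c\|=\|(b+c)/2\|=1$ implies $b=c$. The norm of $\ell_2$ is strictly convex. The norm of $\ell_\infty^2$ (two-dimensional $\ell_\infty$) is not: $(1,1)$, $(1,-1)$ and their midpoint $(1,0)$ all have norm $1$. So a strictly convex space contains no isometric $\ell_\infty^2$.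

**Theorem 4.** There is an equivalent norm $|\cdot|$ on $\ell_1$ such that $(\ell_1,|\cdot|)^*$ is strictly convex (so contains no isometric $\ell_\infty$, not even a $2$-dimensional one). Yet for every $\varepsilon>0$, $(\ell_1,|\cdot|)$ has a $1$-complemented subspace $(1+\varepsilon)$-isomorphic to $\ell_1$.

Together with Theorem 1 this shows that neither of the properties "$X^*\supseteq\ell_\infty$ isometrically" and "$X$ has a $1$-complemented isomorphic copy of $\ell_1$" implies the other.

**Proof.** **The norm.** On $\ell_\infty$ let $|b|^*=\|b\|_\infty+\|Vb\|_2$ with $Vb=(2^{-n/2}b_n)_n$. Since $\sum_{n\ge1} 2^{-n}=1$, $\|b\|_\infty\le|b|^*\le2\|b\|_\infty$. Both terms are weak$^*$-lower semicontinuous, being suprema of functions $b\mapsto|\langle a,b\rangle|$ with $a\in\ell_1$: for the first take $a=e_n$, for the second take $a=(2^{-n/2}h_n)_n$ with $h$ finitely supported and $\|h\|_2\le1$. So $B^*=\{b:|b|^*\le1\}$ is convex, balanced and weak$^*$-closed. Define $|a|=\sup_{b\in B^*}|\langle a,b\rangle|$, a norm on $\ell_1$ with $\tfrac12\|a\|_1\le|a|\le\|a\|_1$.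 Its dual unit ball contains $B^*$. If $b\notin B^*$, Hahn–Banach for the weak$^*$ topology gives $a\in\ell_1$ with $|\langle a,b\rangle|>\sup_{B^*}|\langle a,\cdot\rangle|=|a|$, so $b$ is not in the dual ball. Hence the dual norm of $|\cdot|$ is $|\cdot|^*$.

**Strict convexity.** Let $|b|^*=|c|^*=|(b+c)/2|^*=1$. Then $|b+c|^*=|b|^*+|c|^*$, and since each of the two terms satisfies the triangle inequality, each gives equality. In particular $\|Vb+Vc\|_2=\|Vb\|_2+\|Vc\|_2$. Here $Vb,Vc\neq0$ since $V$ is injective. Equality in the triangle inequality of a Hilbert space gives $Vc=sVb$ with $s>0$, so $c=sb$, and $|b|^*=|c|^*$ gives $s=1$.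

**The subspaces.** Let $F_N=\{a:a_n=0\text{ for }n<N\}$ and let $Q_N$ be the coordinate projection onto $F_N$. Its adjoint sends $b$ to its restriction to $[N,\infty)$, which decreases both terms of $|b|^*$. So $Q_N$ has norm at most $1$ on $(\ell_1,|\cdot|)$. For $a\in F_N$ we have $\langle a,b\rangle=\langle a,Q_N^*b\rangle$, so $|a|$ is the supremum of $|\langle a,b\rangle|$ over $b$ supported in $[N,\infty)$ with $|b|^*\le1$. For such $b$,
$$\|b\|_\infty\le|b|^*\le\bigl(1+2^{(1-N)/2}\bigr)\|b\|_\infty,\qquad\text{because }\sum_{n\ge N}2^{-n}=2^{1-N}.$$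
Hence $\|a\|_1/(1+2^{(1-N)/2})\le|a|\le\|a\|_1$ on $F_N$. Since $(F_N,\|\cdot\|_1)$ is isometric to $\ell_1$, letting $N\to\infty$ finishes the proof. $\blacksquare$

So in Theorem 1 we must work with an arbitrary norm-one projection and use nothing but $\|P\|\le1$.

## 5. Minimality of $\|y\|$ along $y+\ker P$

We now prove that every infinite-dimensional $1$-complemented subspace of $X=X_\delta$ contains a copy of $c_0$. Since $\ell_1$ contains no copy of $c_0$ (weakly null sequences in $\ell_1$ are norm null by the Schur property, while the unit vectors of $c_0$ are weakly null of norm $1$), this excludes $Y\cong\ell_1$.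

Suppose, for contradiction, that $P$ is a projection of $X$ with $\|P\|\le1$ whose range $Y$ is infinite-dimensional and contains no isomorphic copy of $c_0$. The only information in $\|P\|\le1$ is this: if $y\in Y$ and $Px=0$, then
$$\|y+tx\|\ge\|P(y+tx)\|=\|y\|.\tag{4}$$
So $t\mapsto\|y+tx\|$ has a minimum at $t=0$, and where the norm is differentiable the derivative must vanish. The Hilbert term differentiates to an inner product $\langle Ux,Uy\rangle/\|Uy\|$. If we had *only* this term, we would learn that $U(\ker P)\perp U(Y)$, which is very restrictive, because $U(Z)$ is dense. The plan is to reach such an orthogonality relation. The obstacle is the term $\max(\|z\|_\infty,\|a\|_1)$, which contributes to the derivative too. We first find a region where the max is $\|a\|_1$. Let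
$$C=\{(z,a)\in Y:\|z\|_\infty<\|a\|_1\},$$
an open subset of $Y$ which does not contain $0$.

**Step 1. Every infinite-dimensional closed subspace $Y_0\subseteq Y$ meets $C$.** This step uses the hypothesis on $c_0$; it provides many points where the max is $\|a\|_1$. Suppose $Y_0\cap C=\emptyset$. Then $\|a\|_1\le\|z\|_\infty$ on $Y_0$, and (1) gives $\|z\|_\infty\le\|(z,a)\|\le(1+2\delta)\|z\|_\infty$ there. So $(z,a)\mapsto z$ embeds $Y_0$ isomorphically onto an infinite-dimensional closed subspace of $Z_0\cong c_0$. Every such subspace contains a copy of $c_0$ (Bessaga–Pełczyński; Lindenstrauss–Tzafriri, *Classical Banach Spaces I*, Prop. 2.a.2), so $Y$ does too, a contradiction.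

For completeness, here is the gliding hump behind the quoted fact. Let $W\subseteq c_0$ be closed and infinite-dimensional, and put $N_0=0$. Given $N_{k-1}$, the vectors of $W$ vanishing at the coordinates $\le N_{k-1}$ form a subspace of finite codimension in $W$; choose $w_k$ in it with $\|w_k\|=1$, then $N_k>N_{k-1}$ with $|w_k(i)|\le2^{-k-2}$ for $i>N_k$. Let $v_k$ be the restriction of $w_k$ to $(N_{k-1},N_k]$. Then $\|w_k-v_k\|\le2^{-k-2}$, $\|v_k\|=1$, and the $v_k$ have disjoint supports, so $\|\sum t_kv_k\|=\max|t_k|$ for finitely supported $t$. Since $\sum_k2^{-k-2}=\tfrac14$, we get $\tfrac34\max|t_k|\le\|\sum t_kw_k\|\le\tfrac54\max|t_k|$, and $\overline{\operatorname{span}}\{w_k\}\cong c_0$.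

Two consequences of Step 1:

* $C\neq\emptyset$ (take $Y_0=Y$).
* $Y\cap Z$ is finite-dimensional: it is closed, and it is disjoint from $C$ because $a=0$ on $Z$.

**Notation.** Next we avoid the kinks of $\|\cdot\|_1$. Let $\phi_i\in Y^*$ be the $i$-th coordinate of $q|_Y$, so $\phi_i(z,a)=a_i$. The function $t\mapsto|a_i+tb_i|$ is differentiable at $0$ if $a_i\ne0$, but if $a_i=0\neq b_i$ it has a kink. Coordinates that vanish on all of $Y$ cannot be made nonzero by moving $y$, so there we require $b_i=0$. Put
$$I_0=\{i:\phi_i=0\},\qquad K=\{x\in\ker P:(qx)_i=0\text{ for all }i\in I_0\},$$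
where $K$ is a linear subspace of $X$. Call $y\in Y$ **generic** if $\phi_i(y)\neq0$ for all $i\notin I_0$. For $i\notin I_0$ the kernel of $\phi_i$ is a proper closed subspace of $Y$, hence nowhere dense. There are countably many $i$, and $Y$ is complete, so by Baire the generic vectors are dense in $Y$. (To picture the definitions: for the subspace of all $(0,a)$ with $a_1=0$ and $a_3=2a_2$ we would have $I_0=\{1\}$, and $(0,a)$ is generic if $a_n\neq0$ for all $n\ge2$.)

**Step 2. For $x\in K$ with $b=qx$, and generic $y\in C$,**
$$\sum_{i\notin I_0}\overline{\operatorname{sgn}\phi_i(y)}\,b_i+\delta\,\frac{\langle Ux,Uy\rangle}{\|Uy\|}=0.\tag{5}$$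
This is the first-order condition coming from (4). Write $y=(z,a)$. Since $y\neq0$ and $U$ is injective, $Uy\ne0$. The condition $\|z\|_\infty<\|a\|_1$ is open in $X$, so it holds for $y+tx$ as well when $t$ is real and small, and then
$$\|y+tx\|=\|a+tb\|_1+\delta\|Uy+tUx\|.$$
By (4) the left side has a local minimum at $t=0$. We compute the derivative of the right side.

For a scalar $\alpha\neq0$, differentiating $|\alpha+t\beta|=\bigl(|\alpha|^2+2t\operatorname{Re}(\overline\alpha\beta)+t^2|\beta|^2\bigr)^{1/2}$ gives $\operatorname{Re}(\overline{\operatorname{sgn}\alpha}\,\beta)$ at $t=0$. In the same way, for $h\ne0$ in $H$, the derivative of $\|h+tk\|$ at $0$ is $\operatorname{Re}\langle k,h\rangle/\|h\|$. In $\|a+tb\|_1=\sum_i|a_i+tb_i|$ the terms with $i\in I_0$ vanish, since $a_i=b_i=0$. For $i\notin I_0$ we have $a_i=\phi_i(y)\neq0$, and the difference quotients of $|a_i+tb_i|$ are bounded by $|b_i|$, which is summable. By dominated convergence we may differentiate term by term. So the derivative at $0$ exists and equals the real part of the left side of (5),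 and this real part is $0$.

In the real case we are done. In the complex case, the left side of (5) is complex-linear in $x$, and $ix\in K$ (here $i=\sqrt{-1}$), so the imaginary part vanishes too.

## 6. The jump of the signs across a coordinate hyperplane

Equation (5) mixes an $\ell_1$ term with the Hilbert term. If $x\in Z\cap\ker P$, then $b=qx=0$, so $x\in K$, the $\ell_1$ term disappears, and the orthogonality we wanted remains. But nothing so far says that $Z\cap\ker P$ is large; a priori it might be $\{0\}$. To show that it is large we extract information about $b$ alone from (5).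

The two terms behave differently as $y$ varies. The Hilbert term is continuous at every $y\neq0$. The signs jump when $y$ crosses a hyperplane $\ker\phi_i$. So compare (5) on the two sides of such a hyperplane: the Hilbert terms cancel in the limit, and only the jumps survive. Several coordinates may jump at once: if, say, $\phi_3=2\phi_2$ on $Y$, then $\ker\phi_2=\ker\phi_3$, and both signs flip together. This is why sets of indices appear in the next step.

**Step 3. Fix $i\notin I_0$ and let $I=\{j\notin I_0:\ker\phi_j=\ker\phi_i\}$. Let $y_1\in Y$ be generic. Then for every $x\in K$, with $b=qx$,**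
$$\sum_{j\in I}\overline{\operatorname{sgn}\phi_j(y_1)}\,b_j=0.\tag{6}$$
This step isolates the jump at $\ker\phi_i$.

*A good point on the hyperplane.* The space $\ker\phi_i$ is closed and infinite-dimensional, being of codimension $1$ in $Y$. By Step 1, $C\cap\ker\phi_i$ is a nonempty open subset of $\ker\phi_i$. For $j\notin I\cup I_0$, $\ker\phi_j\cap\ker\phi_i$ is a proper closed subspace of $\ker\phi_i$: otherwise $\ker\phi_i\subseteq\ker\phi_j$, and as both are hyperplanes of $Y$ they would be equal, so $j\in I$. By Baire in $\ker\phi_i$ there is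
$$y_0\in C\cap\ker\phi_i\quad\text{with}\quad\phi_j(y_0)\neq0\text{ for all }j\notin I\cup I_0 .$$
Of course $\phi_j(y_0)=0$ for $j\in I$. And $Uy_0\neq0$, since $y_0\in C$ is nonzero.

*Approach from both sides.* Let $\theta\in\{1,-1\}$ and $y_t=y_0+t\theta y_1$ for $t>0$. For small $t$, $y_t\in C$, as $C$ is open in $Y$. For each $j\notin I_0$ the number $\phi_j(y_0)+t\theta\phi_j(y_1)$ vanishes for at most one $t$, since $\phi_j(y_1)\neq0$. So $y_t$ is generic for all but countably many $t$. Apply (5) to such $y_t$ and let $t\to0^+$ through these values: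

* for $j\in I$, $\phi_j(y_t)=t\theta\phi_j(y_1)$, so $\operatorname{sgn}\phi_j(y_t)=\theta\operatorname{sgn}\phi_j(y_1)$;
* for $j\notin I\cup I_0$, $\operatorname{sgn}\phi_j(y_t)\to\operatorname{sgn}\phi_j(y_0)$;
* $Uy_t\to Uy_0\neq0$.

Since $b\in\ell_1$, dominated convergence applies to the sum, and we get
$$\sum_{j\notin I\cup I_0}\overline{\operatorname{sgn}\phi_j(y_0)}\,b_j+\theta\sum_{j\in I}\overline{\operatorname{sgn}\phi_j(y_1)}\,b_j+\delta\,\frac{\langle Ux,Uy_0\rangle}{\|Uy_0\|}=0\qquad(\theta=\pm1).$$
Subtract the equation for $\theta=-1$ from that for $\theta=1$ and divide by $2$: this is (6).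

**Step 4. $PZ\subseteq Z$.** This step turns (6) into the invariance that makes $Z\cap\ker P$ large. Let $u\in Z$ and $x=u-Pu\in\ker P$. Since $qu=0$, $(qx)_j=-(qPu)_j=-\phi_j(Pu)$. For $j\in I_0$ this is $0$, so $x\in K$ and (6) applies with $b_j=-\phi_j(Pu)$.

Fix $i\notin I_0$, with $I$ and a generic $y_1$ as in Step 3. For $j\in I$ the functionals $\phi_j,\phi_i$ have the same kernel, so $\phi_j=c_j\phi_i$ with $c_j\neq0$, and $c_i=1$. Then $\operatorname{sgn}\phi_j(y_1)=\operatorname{sgn}(c_j)\operatorname{sgn}\phi_i(y_1)$ and $\overline{\operatorname{sgn}(c_j)}\,c_j=|c_j|$, so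
$$\overline{\operatorname{sgn}\phi_j(y_1)}\,\phi_j(Pu)=|c_j|\,\overline{\operatorname{sgn}\phi_i(y_1)}\,\phi_i(Pu).$$
All jumps have the same direction and cannot cancel: (6) becomes
$$\Bigl(\sum_{j\in I}|c_j|\Bigr)\,\overline{\operatorname{sgn}\phi_i(y_1)}\,\phi_i(Pu)=0 .$$
The sum is at least $|c_i|=1$. It is finite because $\sum_{j\in I}|c_j||\phi_i(y_1)|=\sum_{j\in I}|\phi_j(y_1)|\le\|qy_1\|_1<\infty$ and $\phi_i(y_1)\neq0$. Hence $\phi_i(Pu)=0$. This holds for every $i\notin I_0$, and trivially for $i\in I_0$. So $qPu=0$, that is, $Pu\in Z$.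

## 7. Orthogonality in $H$ and a dimension count

**Step 5. Contradiction.** We now use the Hilbert term, which has been waiting since (5). By Step 4, $P$ maps $Z$ into $Y\cap Z$, which is finite-dimensional by Step 1. So $M:=Z\cap\ker P$, the kernel of $P|_Z$, has finite codimension in $Z$.

*Orthogonality.* For $x\in M$ we have $Px=0$ and $qx=0$, so $x\in K$, and (5) with $b=0$ and $\delta>0$ gives $\langle Ux,Uy\rangle=0$ for all generic $y\in C$. Generic vectors are dense in $Y$ and $C$ is open in $Y$, so they are dense in $C$; by continuity $\langle Ux,Uy\rangle=0$ for all $y\in C$. A nonempty open subset of $Y$ spans $Y$, so this holds for all $y\in Y$. Therefore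
$$U(Y)\subseteq(U(M))^\perp.\tag{7}$$

*The right side is finite-dimensional.* Let $h_1,\dots,h_r\in(U(M))^\perp$ be linearly independent, and consider the functionals $g_k(u)=\langle Uu,h_k\rangle$ on $Z$. They vanish on $M$, so they can be regarded as functionals on $Z/M$. They are linearly independent: if $\sum_k\lambda_kg_k=0$, then $\langle Uu,\sum_k\overline{\lambda_k}h_k\rangle=0$ for all $u\in Z$, and since $U(Z)$ is dense in $H$, $\sum_k\overline{\lambda_k}h_k=0$, so all $\lambda_k=0$. Hence $r\le\dim(Z/M)<\infty$, and $(U(M))^\perp$ is finite-dimensional.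

*The left side is infinite-dimensional*, because $Y$ is infinite-dimensional and $U$ is injective. This contradicts (7).

So every infinite-dimensional $1$-complemented subspace of $X_\delta$ contains a copy of $c_0$. In particular $X_\delta$ has no $1$-complemented subspace isomorphic to $\ell_1$. Together with the Claim of Section 2 this proves Theorem 1. Since $X_\delta$ is separable, the answer to the question is **no** for arbitrary Banach spaces (a) and **no** for separable Banach spaces (b). $\blacksquare$
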